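\title{Adjoint measures of viscous Hamilton--Jacobi equations need not converge in the vanishing viscosity limit}

\begin{abstract}
For the vanishing viscosity approximation of a Hamilton--Jacobi equation on the torus, the adjoint of the linearized equation defines probability measures $\mu^{\varepsilon,z}$ in position, momentum and time that describe the characteristics through a point $(z,T)$. We show that this family need not converge as $\varepsilon\to0$, even for $H(x,p)=\frac12p^2$ in dimension one, a $C^\infty$ initial datum, and a point reached by exactly two minimizing curves. For $H=\frac12|p|^2$ in any dimension, $\mu^{\varepsilon,z}$ is within $O(\sqrt\varepsilon)$ of a mixture of straight lines weighted by an explicit Gibbs measure. It converges at points of differentiability of the solution, for nondegenerate minimizers and for analytic data, while for suitable smooth data its limit points fill a whole segment. For general convex Hamiltonians, the position-time marginal of every limit point is carried by minimizing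 curves.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The adjoint measures}
Let $\mathbb{T}^n=\mathbb{R}^n/\mathbb{Z}^n$ be the flat torus. We identify functions on $\mathbb{T}^n$ with $\mathbb{Z}^n$-periodic functions on $\mathbb{R}^n$, write $[x]$ for the class of $x\in\mathbb{R}^n$, and write $|x-x'|$ also for the flat distance on $\mathbb{T}^n$. Let $H\in C^2(\mathbb{T}^n\times\mathbb{R}^n)$ and $g\in C^2(\mathbb{T}^n)$, and assume
\begin{equation}\label{eq:A1}
\lim_{|p|\to\infty}\ \min_{x\in\mathbb{T}^n}\Big(\tfrac12H(x,p)^2+D_xH(x,p)\cdot p\Big)=+\infty. \tag{A1}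
\end{equation}
Let $u$ be the viscosity solution of
\begin{equation}\label{eq:HJ}
u_t+H(x,Du)=0\ \text{ in }\mathbb{T}^n\times(0,\infty),\qquad u(\cdot,0)=g,
\end{equation}
and for $\varepsilon\in(0,1)$ let $u^\varepsilon$ solve
\begin{equation}\label{eq:visc}
u^\varepsilon_t+H(x,Du^\varepsilon)=\varepsilon\Delta u^\varepsilon\ \text{ in }\mathbb{T}^n\times(0,\infty),\qquad u^\varepsilon(\cdot,0)=g.
\end{equation}
It is known that under \eqref{eq:A1} there is a constant $C_0$, depending only on $\|g\|_{C^2}$, $H$ and $n$, such that $\|u^\varepsilon_t\|_{L^\infty}+\|Du^\varepsilon\|_{L^\infty}\le C_0$ and $\|u_t\|_{L^\infty}+\|Du\|_{L^\infty}\le C_0$ on $\mathbb{T}^n\times[0,\infty)$ for all $\varepsilon\in(0,1)$, and that $u^\varepsilon\to u$ locally uniformly as $\varepsilon\to0$. We use \eqref{eq:A1} only through these facts.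

Fix $z\in\mathbb{T}^n$ and $T>0$. The linearization of \eqref{eq:visc} around $u^\varepsilon$ is the operator $\varphi\mapsto\varphi_t+D_pH(x,Du^\varepsilon)\cdot D\varphi-\varepsilon\Delta\varphi$. Let $\sigma^\varepsilon$ solve the adjoint problem
\begin{equation}\label{eq:adj}
-\sigma^\varepsilon_t-\operatorname{div}\big(D_pH(x,Du^\varepsilon)\,\sigma^\varepsilon\big)=\varepsilon\Delta\sigma^\varepsilon\ \text{ in }\mathbb{T}^n\times(0,T),\qquad \sigma^\varepsilon(\cdot,T)=\delta_z .
\end{equation}
Then $\sigma^\varepsilon(\cdot,t)$ is a probability density on $\mathbb{T}^n$ for every $t\in[0,T)$. We use \eqref{eq:adj} in the form obtained by multiplying by a test function and integrating by parts: for $s\in[0,T)$ and $\varphi\in C^\infty(\mathbb{T}^n\times[s,T])$,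
\begin{equation}\label{eq:weak}
\varphi(z,T)-\int_{\mathbb{T}^n}\varphi(x,s)\sigma^\varepsilon(x,s)\,dx=\int_s^T\!\!\int_{\mathbb{T}^n}\big(\varphi_t+D_pH(x,Du^\varepsilon)\cdot D\varphi-\varepsilon\Delta\varphi\big)\sigma^\varepsilon\,dx\,dt .
\end{equation}
The representation formula
\begin{equation}\label{eq:rep}
u^\varepsilon(z,T)=\int_{\mathbb{T}^n}g\,\sigma^\varepsilon(\cdot,0)\,dx+\int_0^T\!\!\int_{\mathbb{T}^n}\big(D_pH(x,Du^\varepsilon)\cdot Du^\varepsilon-H(x,Du^\varepsilon)\big)\sigma^\varepsilon\,dx\,dt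
\end{equation}
holds; formally it is \eqref{eq:weak} with $\varphi=u^\varepsilon$ and $s=0$. The object of this paper is the probability measure $\mu^{\varepsilon,z}$ on $\mathbb{T}^n\times\mathbb{R}^n\times[0,T]$ defined by
\begin{equation}\label{eq:mu}
\int\varphi\,d\mu^{\varepsilon,z}=\frac1T\int_0^T\!\!\int_{\mathbb{T}^n}\varphi\big(x,Du^\varepsilon(x,t),t\big)\,\sigma^\varepsilon(x,t)\,dx\,dt,\qquad \varphi\in C_c(\mathbb{T}^n\times\mathbb{R}^n\times[0,T]).
\end{equation}
All $\mu^{\varepsilon,z}$ are supported in the compact set $\mathcal{K}=\mathbb{T}^n\times\{|p|\le C_0\}\times[0,T]$. Hence weak convergence of $\mu^{\varepsilon,z}$, tested against $C_c$, is the same as convergence against all continuous functions of $(x,p,t)$, and every sequence $\mu^{\varepsilon_j,z}$ has a weakly convergent subsequence. A \emph{limit point} is a weak limit along some sequence $\varepsilon_j\to0$. For probability measures on $\mathbb{R}^n$, weak convergence is tested against bounded continuous functions. On either space, weak convergence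 to a probability measure follows from convergence against bounded Lipschitz functions.

\subsection{The question}
To see what $\mu^{\varepsilon,z}$ measures, put $\varepsilon=0$ and pretend that $u$ is smooth. Then \eqref{eq:adj} is the continuity equation for the velocity field $D_pH(x,Du)$, and it is solved by $\delta_{\gamma(t)}$, where $\gamma$ is the characteristic with $\dot\gamma=D_pH(\gamma,Du(\gamma,t))$ and $\gamma(T)=z$. The measure \eqref{eq:mu} becomes the time average of the Dirac masses at $(\gamma(t),Du(\gamma(t),t),t)$: it records the position and the momentum along the characteristic through $(z,T)$.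

Assume from now on that $p\mapsto H(x,p)$ is convex, and let
\[
L(x,q)=\sup_{p\in\mathbb{R}^n}\big(p\cdot q-H(x,p)\big)\in(-\infty,+\infty],\qquad \mathcal{A}(\gamma)=g(\gamma(0))+\int_0^TL(\gamma,\dot\gamma)\,dt .
\]
Every Lipschitz curve $\gamma:[0,T]\to\mathbb{T}^n$ with $\gamma(T)=z$ has $\mathcal{A}(\gamma)\ge u(z,T)$ (Lemma~\ref{lem:upper}). Let $\Gamma$ be the set of those with $\mathcal{A}(\gamma)=u(z,T)$; these are the \emph{minimizing curves} of the optimal control formula for $u(z,T)$. When $u$ is not smooth, several minimizing curves can arrive at $(z,T)$. One then expects $\mu^{\varepsilon,z}$ to be close to a mixture of the measures carried by these curves, with weights chosen by the viscosity. The following question comes from \cite{Tran}.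

\medskip
\noindent\textbf{Question.} \emph{Is it true that for every $H\in C^2(\mathbb{T}^n\times\mathbb{R}^n)$ that is convex in $p$ and satisfies \eqref{eq:A1}, every $g\in C^2(\mathbb{T}^n)$, every $z\in\mathbb{T}^n$ and every $T>0$, the whole family $\{\mu^{\varepsilon,z}\}_{\varepsilon\in(0,1)}$ converges weakly as $\varepsilon\to0$?}
\medskip

One would guess that it is. The whole family $u^\varepsilon$ converges, $\mu^{\varepsilon,z}$ is built from $u^\varepsilon$ without any choice, and the cases that one computes first (one minimizing curve, or finitely many nondegenerate ones) all give convergence. The answer is nevertheless negative.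

\subsection{Results}

\begin{theorem}\label{thm:A}
Let $n=1$, $H(x,p)=\frac12p^2$, $z=0$, $T=1$, and let $g=g_1\in C^\infty(\mathbb{T})$ be the function defined in \eqref{eq:g1}. Then $\Gamma$ consists of exactly two curves, and $\mu^{\varepsilon,0}$ does not converge weakly as $\varepsilon\to0$. More precisely, there are sequences $\varepsilon_j\to0$ and $\varepsilon_j'\to0$ with
\[
\int p\,d\mu^{\varepsilon_j,0}\to-\tfrac14,\qquad\int p\,d\mu^{\varepsilon_j',0}\to+\tfrac14 .
\]
\end{theorem}

The Hamiltonian $\frac12|p|^2$ is smooth and uniformly convex, and it satisfies \eqref{eq:A1} because $\frac12H^2+D_xH\cdot p=\frac18|p|^4$. For this Hamiltonian the question reduces, in every dimension, to a question about Laplace integrals. Denote by $z$ also a fixed lift of $z$ to $\mathbb{R}^n$, and define, for $y\in\mathbb{R}^n$,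
\begin{equation}\label{eq:Phi}
\Phi(y)=\frac{|z-y|^2}{2T}+g(y),\qquad dG^\varepsilon(y)=\frac{e^{-\Phi(y)/(2\varepsilon)}\,dy}{\int_{\mathbb{R}^n}e^{-\Phi/(2\varepsilon)}},\qquad M_y=\frac1T\int_0^T\delta_{\left([(1-\frac tT)y+\frac tTz],\ \frac{z-y}T,\ t\right)}\,dt .
\end{equation}
Thus $\Phi(y)$ is the action of the straight line from $(y,0)$ to $(z,T)$, $M_y$ is the measure carried by that line, and $G^\varepsilon$ is the Gibbs measure of $\Phi$ at temperature $2\varepsilon$.

\begin{theorem}\label{thm:B}
Let $n\ge1$, $H=\frac12|p|^2$, $g\in C^2(\mathbb{T}^n)$, $T>0$ and $z\in\mathbb{R}^n$.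
\begin{enumerate}
\item[(i)] If $\varphi(x,p,t)$ is bounded, continuous, and Lipschitz in $(x,p)$ with constant $\kappa$ with respect to $|x-x'|+|p-p'|$, then
\[
\Big|\int\varphi\,d\mu^{\varepsilon,z}-\iint\varphi\,dM_y\,dG^\varepsilon(y)\Big|\le\kappa\Big(\sqrt{\tfrac{nT}2}+\tfrac{3\pi}2\sqrt{\tfrac{2n}T}\Big)\sqrt\varepsilon .
\]
\item[(ii)] $\mu^{\varepsilon,z}$ converges weakly as $\varepsilon\to0$ if and only if $G^\varepsilon$ converges weakly. If $G^\varepsilon\to G$, the limit is $\int M_y\,dG(y)$.
\item[(iii)] $\mu^{\varepsilon,z}$ converges in each of the following cases: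
\begin{enumerate}
\item[(a)] $\Phi$ has a unique minimizer; this holds whenever $u(\cdot,T)$ is differentiable at $z$, hence for almost every $z$;
\item[(b)] $\Phi$ has finitely many minimizers $y_i$, all with $D^2\Phi(y_i)$ positive definite; then the limit is $\sum_iw_iM_{y_i}$ with weights $w_i$ proportional to $\det D^2\Phi(y_i)^{-1/2}$;
\item[(c)] $g$ is real analytic.
\end{enumerate}
\item[(iv)] For every $n\ge1$, $T>0$ and $z$ there is $g\in C^\infty(\mathbb{T}^n)$ such that the minimizers of $\Phi$ are the two points $y_\pm=z\pm\frac14e_1$ and the set of limit points of $\mu^{\varepsilon,z}$ is exactly the segment $\{\lambda M_{y_+}+(1-\lambda)M_{y_-}:\lambda\in[0,1]\}$.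
\end{enumerate}
\end{theorem}

So for this Hamiltonian convergence can fail only where $u(\cdot,T)$ is not differentiable, and analytic data give convergence while $C^\infty$ data need not. For a general convex Hamiltonian the description of the limit points by minimizing curves survives.

\begin{theorem}\label{thm:C}
Let $H\in C^2(\mathbb{T}^n\times\mathbb{R}^n)$ be convex in $p$ and satisfy \eqref{eq:A1}, and let $g\in C^2(\mathbb{T}^n)$, $z\in\mathbb{T}^n$, $T>0$.
\begin{enumerate}
\item[(i)] For every limit point $\mu$ of $\mu^{\varepsilon,z}$ there is a probability measure $\eta$ on $C([0,T];\mathbb{T}^n)$, concentrated on $\Gamma$, such that the $(x,t)$-marginal of $\mu$ is $\int\frac1T\int_0^T\delta_{(\gamma(t),t)}\,dt\,d\eta(\gamma)$.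
\item[(ii)] If $H$ is strictly convex in $p$, then $\mu=\int\mu_\gamma\,d\eta(\gamma)$, where
\[
\mu_\gamma=\frac1T\int_0^T\delta_{(\gamma(t),\,P(\gamma(t),\dot\gamma(t)),\,t)}\,dt,\qquad P(x,\cdot)=\big(D_pH(x,\cdot)\big)^{-1}.
\]
\end{enumerate}
Consequently, if $H$ is strictly convex in $p$ and $\Gamma=\{\gamma\}$, the whole family $\mu^{\varepsilon,z}$ converges to $\mu_\gamma$.
\end{theorem}

In (ii), the claim includes that for $\eta$-almost every $\gamma$ the velocity $\dot\gamma(t)$ lies in $D_pH(\gamma(t),\mathbb{R}^n)$ for almost every $t$, so that $\mu_\gamma$ is defined. By Theorem~\ref{thm:A}, as soon as $\Gamma$ has two elements the weights $\eta$ need not be determined.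

Section~\ref{sec:gibbs} reduces the mean momentum of $\mu^{\varepsilon,z}$ to the mean of $G^\varepsilon$. Section~\ref{sec:wells} computes how two wells of $\Phi$ share the mass of $G^\varepsilon$ and shows what a counterexample must look like, and Section~\ref{sec:counter} builds it. Sections~\ref{sec:coupling} and~\ref{sec:cases} prove Theorem~\ref{thm:B}. Section~\ref{sec:general}, which is independent of the others, proves Theorem~\ref{thm:C}.

\section{The quadratic Hamiltonian and its Gibbs measure}\label{sec:gibbs}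

In Sections~\ref{sec:gibbs}--\ref{sec:cases}, $H=\frac12|p|^2$, so that $D_pH(x,p)=p$ and $L(x,q)=\frac12|q|^2$. We write $\tau=\frac1{2\varepsilon}$ and let
\[
\rho_s(x)=(4\pi\varepsilon s)^{-n/2}e^{-\tau|x|^2/(2s)},\qquad s>0,
\]
be the kernel of the heat equation $V_t=\varepsilon\Delta V$ on $\mathbb{R}^n$. It is the Gaussian density with mean $0$ and covariance $2\varepsilon sI$.

\subsection{The Hopf--Cole transform and conserved quantities}
Put $v=e^{-\tau u^\varepsilon}$. Then $Dv=-\tau vDu^\varepsilon$ and $\Delta v=-\tau v\Delta u^\varepsilon+\tau^2v|Du^\varepsilon|^2$. Since $\varepsilon\tau=\frac12$,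
\[
v_t-\varepsilon\Delta v=-\tau v\big(u^\varepsilon_t-\varepsilon\Delta u^\varepsilon+\tfrac12|Du^\varepsilon|^2\big)=0 .
\]
By uniqueness for the periodic heat equation, and because $D\rho_t(x)=-\tau\frac xt\rho_t(x)$,
\begin{equation}\label{eq:v}
v(x,t)=\int_{\mathbb{R}^n}\rho_t(x-y)e^{-\tau g(y)}\,dy,\qquad Du^\varepsilon(x,t)=-\frac{Dv}{\tau v}=\frac1{v(x,t)}\int_{\mathbb{R}^n}\frac{x-y}t\,\rho_t(x-y)e^{-\tau g(y)}\,dy .
\end{equation}
In particular $v>0$ and $u^\varepsilon$ are smooth for $t>0$. Since $\rho_T(z-y)e^{-\tau g(y)}=(4\pi\varepsilon T)^{-n/2}e^{-\tau\Phi(y)}$,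
\begin{equation}\label{eq:Gv}
dG^\varepsilon(y)=\frac{\rho_T(z-y)e^{-\tau g(y)}}{v(z,T)}\,dy .
\end{equation}

The adjoint solution enters only through \eqref{eq:weak}, which says that $\int\varphi\,\sigma^\varepsilon\,dx$ is constant in time whenever $\varphi$ solves the linearized equation. The transform above also produces such $\varphi$: they are quotients of solutions of the heat equation.

\begin{lemma}\label{lem:cons}
Let $0<s<T$ and let $V\in C^\infty(\mathbb{T}^n\times[s,T])$ solve $V_t=\varepsilon\Delta V$. Then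
\[
\int_{\mathbb{T}^n}\frac{V(x,s)}{v(x,s)}\,\sigma^\varepsilon(x,s)\,dx=\frac{V(z,T)}{v(z,T)} .
\]
\end{lemma}

\begin{proof}
The function $w=V/v$ is smooth on $\mathbb{T}^n\times[s,T]$. From $V=wv$, $v_t=\varepsilon\Delta v$ and $-2\varepsilon Dv=vDu^\varepsilon$ we get
\[
0=V_t-\varepsilon\Delta V=v\,(w_t-\varepsilon\Delta w)-2\varepsilon Dv\cdot Dw=v\,\big(w_t+Du^\varepsilon\cdot Dw-\varepsilon\Delta w\big).
\]
So the right side of \eqref{eq:weak} vanishes for $\varphi=w$.
\end{proof}

\begin{proposition}\label{prop:momentum}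
For every $\varepsilon\in(0,1)$,
\[
\int p\,d\mu^{\varepsilon,z}=Du^\varepsilon(z,T)=\int_{\mathbb{R}^n}\frac{z-y}T\,dG^\varepsilon(y).
\]
\end{proposition}

\begin{proof}
The functions $V=-\tau^{-1}v_{x_i}$ solve the heat equation and $V/v=u^\varepsilon_{x_i}$. Lemma~\ref{lem:cons} gives $\int Du^\varepsilon(x,s)\sigma^\varepsilon(x,s)\,dx=Du^\varepsilon(z,T)$ for every $s\in(0,T)$. Averaging over $s$ gives the first equality, and the second is \eqref{eq:v} at $(z,T)$ together with \eqref{eq:Gv}.
\end{proof}

If $\mu^{\varepsilon,z}$ converges weakly, then $\int p\,d\mu^{\varepsilon,z}$ converges. To prove Theorem~\ref{thm:A} it therefore suffices to make the mean of $G^\varepsilon$ oscillate.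

\subsection{Concentration on the minimizers}
The function $\Phi$ is $C^2$, and $\Phi(y)\ge\frac{|z-y|^2}{2T}-\|g\|_{L^\infty}$. Hence $m=\min\Phi$ exists and the set $\mathcal{M}$ of minimizers is compact. Put $Z_\tau=\int_{\mathbb{R}^n}e^{-\tau(\Phi-m)}\,dy$, so that $dG^\varepsilon=Z_\tau^{-1}e^{-\tau(\Phi-m)}dy$.

\begin{lemma}\label{lem:conc}
\begin{enumerate}
\item[(i)] There is $c_1>0$ such that $c_1\tau^{-n/2}\le Z_\tau\le Z_1<\infty$ for $\tau\ge1$.
\item[(ii)] For every open $U\supset\mathcal{M}$ there are $c,C>0$ with $\int_{\mathbb{R}^n\setminus U}(1+|y|)e^{-\tau(\Phi-m)}\,dy\le Ce^{-c\tau}$ for $\tau\ge1$. In particular $\int_{\mathbb{R}^n\setminus U}(1+|y|)\,dG^\varepsilon\to0$ as $\varepsilon\to0$.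
\item[(iii)] Suppose $\mathcal{M}=\{y_1,\dots,y_N\}$, and let $E_1,\dots,E_N$ be a Borel partition of $\mathbb{R}^n$ with $y_i$ in the interior of $E_i$. For every continuous $f$ with $|f(y)|\le C(1+|y|)$,
\[
\int f\,dG^\varepsilon-\sum_{i=1}^NG^\varepsilon(E_i)f(y_i)\to0\qquad(\varepsilon\to0).
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $y_0\in\mathcal{M}$ and let $B$ bound the operator norm of $D^2\Phi=\frac1TI+D^2g$. Since $D\Phi(y_0)=0$, Taylor's formula gives $\Phi(y)-m\le\frac B2|y-y_0|^2$, so $Z_\tau\ge(2\pi/(B\tau))^{n/2}$. The upper bound holds because $\Phi-m\ge0$ and $\Phi$ grows quadratically.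

(ii) On the closed set $\mathbb{R}^n\setminus U$ the function $\Phi-m$ is positive and tends to $\infty$ at infinity, so $\Phi-m\ge c>0$ there. Hence $e^{-\tau(\Phi-m)}\le e^{-(\tau-1)c}e^{-(\Phi-m)}$ on $\mathbb{R}^n\setminus U$, and $(1+|y|)e^{-(\Phi-m)}$ is integrable. Dividing by $Z_\tau$ and using (i) gives the last claim.

(iii) The difference equals $\sum_i\int_{E_i}(f-f(y_i))\,dG^\varepsilon$. For $r$ so small that $B_r(y_i)\subset E_i$ for all $i$, its absolute value is at most
\[
\max_i\sup_{B_r(y_i)}|f-f(y_i)|+C'\int_{\mathbb{R}^n\setminus\bigcup_iB_r(y_i)}(1+|y|)\,dG^\varepsilon .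
\]
Let $\varepsilon\to0$, using (ii), and then $r\to0$.
\end{proof}

The points of $\mathcal{M}$ are the starting points of the minimizing curves.

\begin{lemma}\label{lem:hopflax}
For all $x\in\mathbb{R}^n$, $u(x,T)=\min_{y\in\mathbb{R}^n}\big(\frac{|x-y|^2}{2T}+g(y)\big)$; in particular $u(z,T)=m$. The map $y\mapsto\gamma_y$, $\gamma_y(t)=[(1-\frac tT)y+\frac tTz]$, is a bijection from $\mathcal{M}$ onto $\Gamma$.
\end{lemma}

\begin{proof}
By \eqref{eq:v}, $v(z,T)=(\frac\tau{2\pi T})^{n/2}e^{-\tau m}Z_\tau$, so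
\begin{equation}\label{eq:freeenergy}
u^\varepsilon(z,T)=m-\frac1\tau\log\Big(\big(\tfrac\tau{2\pi T}\big)^{n/2}Z_\tau\Big).
\end{equation}
By Lemma~\ref{lem:conc}(i) the argument of the logarithm lies between a positive constant and $C\tau^{n/2}$, so $u^\varepsilon(z,T)\to m$. As $z$ is arbitrary, this proves the formula for $u$. A Lipschitz curve $\gamma$ in $\mathbb{T}^n$ with $\gamma(T)=[z]$ has a unique lift to $\mathbb{R}^n$ ending at $z$; let $y$ be the starting point of the lift. By the Cauchy--Schwarz inequality $\int_0^T\frac12|\dot\gamma|^2dt\ge\frac{|z-y|^2}{2T}$, with equality only if $\dot\gamma$ is constant. Thus $\mathcal{A}(\gamma)\ge\Phi(y)\ge m$, with equality throughout exactly when $\gamma=\gamma_y$ and $y\in\mathcal{M}$. Different $y$ give different velocities, hence different curves.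
\end{proof}

Formula \eqref{eq:freeenergy} shows why the convergence of $u^\varepsilon$ says nothing about the weights. The weights are the shares of $Z_\tau$ contributed by the different minimizers, and the factor $\frac1\tau\log$ erases $Z_\tau$ altogether.

\section{How two wells share the mass}\label{sec:wells}

Let $n=1$ and $\mathcal{M}=\{y_-,y_+\}$ with $y_-<\xi<y_+$ for a fixed point $\xi$. By Lemma~\ref{lem:conc}(iii) everything depends on the number $\lambda_\varepsilon=G^\varepsilon((\xi,\infty))$. Fix $r>0$ with $y_-+r<\xi<y_+-r$, and describe the two wells by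
\[
F_\pm(s)=\Phi(y_\pm+s)-m,\qquad I_\pm(\tau)=\int_{-r}^re^{-\tau F_\pm(s)}\,ds .
\]
By Lemma~\ref{lem:conc}(ii), $Z_\tau=I_++I_-+O(e^{-c\tau})$ and $Z_\tau\lambda_\varepsilon=I_++O(e^{-c\tau})$. Since $Z_\tau\ge c_1\tau^{-1/2}$,
\begin{equation}\label{eq:lambda}
\lambda_\varepsilon=\frac{I_+(\tau)}{I_+(\tau)+I_-(\tau)}+o(1)\qquad(\varepsilon\to0).
\end{equation}
If $z=0$, $g$ is even and $\xi=0$, then $\lambda_\varepsilon=\frac12$ for all $\varepsilon$ by symmetry. In general one has to compare $I_+$ with $I_-$. Let $F$ and $I$ stand for either well.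

\emph{Wells of finite order.} Suppose $F(s)=as^{2k}(1+o(1))$ as $s\to0$, with $a>0$ and $k\ge1$. Then $F(s)\ge a's^{2k}$ on $[-r,r]$ for some $a'>0$, because $F>0$ away from $0$. Substituting $s=(a\tau)^{-1/(2k)}\theta$ and using dominated convergence,
\[
(a\tau)^{1/(2k)}I(\tau)\to\int_{\mathbb{R}}e^{-\theta^{2k}}\,d\theta .
\]
So if the two wells have different orders, the flatter one takes all the mass. If they have the same order $2k$, they share it in the ratio $a_+^{-1/(2k)}:a_-^{-1/(2k)}$. In both cases $\lambda_\varepsilon$ converges.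

\emph{Flat wells.} Let $g$ be smooth. Since $F\ge0=F(0)$, either the Taylor series of $F$ at $0$ starts with a term $as^{2k}$, $a>0$, or all derivatives of $F$ vanish at $0$. In the second case we call the well flat; then for every $N$ we have $F(s)\le s^{2N}$ near $0$, and so $I(\tau)\ge2e^{-1}\tau^{-1/(2N)}$ for large $\tau$. A flat well therefore takes all the mass from a well of finite order. Consequently a smooth counterexample with two minimizers in dimension one must be flat at both. For flat wells no Taylor coefficient is available, and the right quantity is the width of the sublevel sets.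

\begin{lemma}\label{lem:width}
Let $F:[-r,r]\to[0,\infty)$ be continuous, even, strictly increasing on $[0,r]$, with $F(0)=0$, and let $S:[0,F(r)]\to[0,r]$ be the inverse of $F|_{[0,r]}$. If $\tau\ge1$ and $\tau^{-1/2}\le F(r)$, then
\[
2e^{-1}S(\tau^{-1})\le\int_{-r}^re^{-\tau F(s)}\,ds\le2S(\tau^{-1/2})+2re^{-\sqrt\tau}.
\]
\end{lemma}

\begin{proof}
On $|s|\le S(\tau^{-1})$ the integrand is at least $e^{-1}$. On $|s|\le S(\tau^{-1/2})$ it is at most $1$, and on the rest of $[-r,r]$ we have $\tau F\ge\sqrt\tau$.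
\end{proof}

Take $F(s)=\exp(-|s|^{-\beta})$ with $\beta>0$, and put $\Lambda=\log\tau$. Then $S(\varrho)=(\log\frac1\varrho)^{-1/\beta}$, and the lemma gives, for large $\tau$,
\begin{equation}\label{eq:beta}
2e^{-1}\Lambda^{-1/\beta}\le I(\tau)\le2(\Lambda/2)^{-1/\beta}+2re^{-\sqrt\tau}.
\end{equation}
So $I(\tau)$ is comparable to $\Lambda^{-1/\beta}$, and between two such wells the one with the larger $\beta$ takes all the mass. The bounds of Lemma~\ref{lem:width} read $F$ only at the scale $|s|$ where $F(s)$ equals $\tau^{-1}$ or $\tau^{-1/2}$. This suggests letting $\beta$ depend on the scale. We give one well the exponent $2$ and let the exponent of the other oscillate between $1$ and $3$ as $s\to0$. At scales where it is $3$ the second well has weight at least of order $\Lambda^{-1/3}\gg\Lambda^{-1/2}$, and at scales where it is $1$ its weight is at most of order $\Lambda^{-1}\ll\Lambda^{-1/2}$. Flatness leaves room for this: a variable exponent bounded below keeps $F$ smooth.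

\section{The counterexample}\label{sec:counter}

\subsection{The two wells}
For $0<|s|<\frac18$ put $\ell=\log(1/|s|)>\log8$, and define
\[
F_-(s)=\exp(-|s|^{-2})=\exp(-e^{2\ell}),\qquad F_+(s)=\exp\big(-e^{h(\ell)}\big),\qquad h(\ell)=\ell\,(2+\sin\log\ell),
\]
with $F_\pm(0)=0$. Thus $F_+(s)=\exp(-|s|^{-\beta(s)})$ with $\beta(s)=2+\sin\log\log(1/|s|)\in[1,3]$. The exponent oscillates in $\log\ell$ so that $h$ is increasing and Lemma~\ref{lem:width} applies; with $\sin\ell$ in place of $\sin\log\ell$ the derivative $2+\sin\ell+\ell\cos\ell$ would change sign.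

\begin{lemma}\label{lem:F}
The functions $F_\pm$ belong to $C^\infty(-\frac18,\frac18)$, are even, and are strictly increasing on $[0,\frac18)$.
\end{lemma}

\begin{proof}
We treat $F_+$; the proof for $F_-$ is the same with $h(\ell)=2\ell$. We have $h'=2+\sin\log\ell+\cos\log\ell\ge2-\sqrt2>0$. As $|s|$ increases, $\ell$ decreases, so $e^{h(\ell)}$ decreases and $F_+$ increases strictly.

For $k\ge2$, induction gives $h^{(k)}(\ell)=\ell^{1-k}(a_k\sin\log\ell+b_k\cos\log\ell)$ with constants $a_k,b_k$, so all derivatives $h^{(k)}$, $k\ge1$, are bounded on $[\log8,\infty)$. For $s>0$ we have $\frac d{ds}=-\frac1s\frac d{d\ell}$, $\frac d{d\ell}e^h=h'e^h$ and $\frac d{d\ell}F_+=-h'e^hF_+$. By induction on $k$,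
\[
F_+^{(k)}(s)=s^{-k}Q_k\big(e^h,h',\dots,h^{(k)}\big)F_+(s)
\]
with polynomials $Q_k$. Since $\ell\le h\le3\ell$, we have $s^{-1}\le e^h\le s^{-3}$. Hence $|F_+^{(k)}(s)|\le C_ks^{-N_k}e^{-1/s}\to0$ as $s\downarrow0$, and by evenness also as $s\uparrow0$. A continuous function that is $C^1$ away from $0$ and whose derivative tends to $0$ at $0$ is $C^1$ with derivative $0$ at $0$, by the mean value theorem. Applying this to $F_+,F_+',F_+'',\dots$ in turn gives $F_+\in C^\infty$.
\end{proof}

\subsection{The initial datum}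
With $z=0$ and $T=1$ the function in \eqref{eq:Phi} is $\frac{y^2}2+g(y)$. We choose $g$ so that this function equals $F_\pm(y\mp\frac14)$ near $\pm\frac14$ and is bounded away from $0$ elsewhere. Let $\chi_\pm$ be smooth with $0\le\chi_\pm\le1$, $\chi_\pm=1$ on $\{|y\mp\frac14|\le\frac1{16}\}$ and $\operatorname{supp}\chi_\pm\subset\{|y\mp\frac14|<\frac18\}$. For $|y|\le\frac12$ set
\begin{equation}\label{eq:g1}
g_1(y)=\chi_+(y)\Big(F_+(y-\tfrac14)-\tfrac{y^2}2\Big)+\chi_-(y)\Big(F_-(y+\tfrac14)-\tfrac{y^2}2\Big)+\big(1-\chi_+(y)-\chi_-(y)\big).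
\end{equation}
Since $g_1=1$ for $\frac38\le|y|\le\frac12$, it extends to a $1$-periodic $C^\infty$ function. Let $\Phi_1(y)=\frac{y^2}2+g_1(y)$ for $y\in\mathbb{R}$, let $G_1^\varepsilon$, $\varepsilon>0$, be the probability measure with density proportional to $e^{-\Phi_1/(2\varepsilon)}$, and let $\lambda_\varepsilon=G_1^\varepsilon((0,\infty))$.

\begin{lemma}\label{lem:Phi1}
We have $\min\Phi_1=0$, the minimum is attained exactly at $\pm\frac14$, and $\Phi_1(\pm\frac14+s)=F_\pm(s)$ for $|s|\le\frac1{16}$.
\end{lemma}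

\begin{proof}
On $[-\frac12,\frac12]$,
\[
\Phi_1(y)=\chi_+F_+(y-\tfrac14)+\chi_-F_-(y+\tfrac14)+(1-\chi_+-\chi_-)\big(1+\tfrac{y^2}2\big).
\]
The supports of $\chi_\pm$ are disjoint, so this is a convex combination of nonnegative numbers. It vanishes only if $\chi_+(y)=1$ and $F_+(y-\frac14)=0$, or $\chi_-(y)=1$ and $F_-(y+\frac14)=0$, that is, only at $y=\pm\frac14$. The last claim can be read off from the same formula. Periodicity creates copies of the wells of $g_1$, and these must not be minimizers. For $|y|\le\frac38$ we have $g_1=\Phi_1-\frac{y^2}2\ge-\frac9{128}$, and $g_1=1$ on the rest of the period, so $g_1\ge-\frac9{128}$ on $\mathbb{R}$. Hence $\Phi_1(y)\ge\frac18-\frac9{128}>0$ for $|y|\ge\frac12$.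
\end{proof}

\begin{proposition}\label{prop:osc}
The function $\varepsilon\mapsto\lambda_\varepsilon$ is continuous on $(0,\infty)$. For $j\ge1$ let
\[
\ell_j=e^{\pi/2+2\pi j},\quad\frac1{2\varepsilon_j}=\exp\big(e^{3\ell_j}\big),\qquad\ell_j'=e^{-\pi/2+2\pi j},\quad\frac1{2\varepsilon_j'}=\exp\big(2e^{\ell_j'}\big).
\]
Then $\varepsilon_j,\varepsilon_j'\to0$, $\lambda_{\varepsilon_j}\to1$ and $\lambda_{\varepsilon_j'}\to0$.
\end{proposition}

\begin{proof}
Continuity follows from dominated convergence, since $e^{-\tau\Phi_1}\le e^{-\tau_0\Phi_1}$ for $\tau\ge\tau_0>0$. By Lemma~\ref{lem:Phi1} we are in the setting of Section~\ref{sec:wells} with $y_\pm=\pm\frac14$, $\xi=0$, $r=\frac1{16}$, and by Lemma~\ref{lem:F} both wells satisfy the hypotheses of Lemma~\ref{lem:width}. As before $\Lambda=\log\tau$. For $I_-$ we have \eqref{eq:beta} with $\beta=2$. The inverse $S_+$ of $F_+$ is given by $S_+(\varrho)=e^{-\ell}$, where $\ell$ solves $e^{h(\ell)}=\log\frac1\varrho$.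

\emph{Along $\varepsilon_j$.} Here $\sin\log\ell_j=1$, so $h(\ell_j)=3\ell_j$ and $\Lambda=e^{h(\ell_j)}$. Therefore $S_+(\tau^{-1})=e^{-\ell_j}=\Lambda^{-1/3}$, and for large $j$
\[
I_+\ge2e^{-1}\Lambda^{-1/3},\qquad I_-\le2(\Lambda/2)^{-1/2}+\tfrac18e^{-\sqrt\tau}.
\]
Since $\sqrt\tau=e^{\Lambda/2}$, we get $I_-/I_+\to0$, and $\lambda_{\varepsilon_j}\to1$ by \eqref{eq:lambda}.

\emph{Along $\varepsilon_j'$.} Here $\sin\log\ell_j'=-1$, so $h(\ell_j')=\ell_j'$ and $\log\tau^{1/2}=\Lambda/2=e^{h(\ell_j')}$. Therefore $S_+(\tau^{-1/2})=e^{-\ell_j'}=2\Lambda^{-1}$, and for large $j$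
\[
I_+\le4\Lambda^{-1}+\tfrac18e^{-\sqrt\tau},\qquad I_-\ge2e^{-1}\Lambda^{-1/2}.
\]
So $I_+/I_-\to0$ and $\lambda_{\varepsilon_j'}\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Lemmas~\ref{lem:hopflax} and~\ref{lem:Phi1}, $u(0,1)=0$ and $\Gamma$ consists of the two lines starting at $\pm\frac14$. By Proposition~\ref{prop:momentum} and Lemma~\ref{lem:conc}(iii) with $f(y)=y$ and the partition $(0,\infty)$, $(-\infty,0]$,
\[
\int p\,d\mu^{\varepsilon,0}=-\int y\,dG_1^\varepsilon(y)=-\tfrac14\lambda_\varepsilon+\tfrac14(1-\lambda_\varepsilon)+o(1).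
\]
Proposition~\ref{prop:osc} gives the limits $-\frac14$ along $\varepsilon_j$ and $+\frac14$ along $\varepsilon_j'$. Since all $\mu^{\varepsilon,0}$ are supported in $\mathcal{K}$, weak convergence would force $\int p\,d\mu^{\varepsilon,0}$ to converge.
\end{proof}

\section{Comparison with a mixture of straight lines}\label{sec:coupling}

Proposition~\ref{prop:momentum} compares one moment of $\mu^{\varepsilon,z}$ with one moment of $G^\varepsilon$. To compare the measures we need $\sigma^\varepsilon$ itself, and Lemma~\ref{lem:cons} provides it.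

\begin{lemma}\label{lem:sigma}
For $t\in(0,T)$ and every bounded Borel function $\psi$ on $\mathbb{T}^n$,
\[
\int_{\mathbb{T}^n}\psi(x)\sigma^\varepsilon(x,t)\,dx=\int_{\mathbb{R}^n}\psi(x)\,\frac{v(x,t)\rho_{T-t}(z-x)}{v(z,T)}\,dx .
\]
\end{lemma}

\begin{proof}
Both sides are integrals of $\psi$ against finite measures on $\mathbb{T}^n$, so it suffices to take $\psi$ smooth. Let $V$ solve the heat equation on $\mathbb{T}^n\times[t,T]$ with $V(\cdot,t)=\psi\,v(\cdot,t)$. Then $V$ is smooth and $V(z,T)=\int_{\mathbb{R}^n}\rho_{T-t}(z-x)\psi(x)v(x,t)\,dx$. Apply Lemma~\ref{lem:cons} with $s=t$.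
\end{proof}

Inserting the formula \eqref{eq:v} for $v(x,t)$ shows that $\sigma^\varepsilon(\cdot,t)$ is a marginal of a density in two variables $(x,y)$. We realize this density by random variables: a starting point $Y$ drawn from $G^\varepsilon$, and a position $X$ at time $t$ close to the line from $Y$ to $z$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Fix $t\in(0,T)$, and put $\theta=\frac{t(T-t)}T$ and $a(y)=(1-\frac tT)y+\frac tTz$. Completing the square in $x$,
\[
\frac{|x-y|^2}t+\frac{|z-x|^2}{T-t}=\frac{|z-y|^2}T+\frac{|x-a(y)|^2}\theta,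
\]
and $t(T-t)=T\theta$, so
\begin{equation}\label{eq:bridge}
\rho_t(x-y)\rho_{T-t}(z-x)=\rho_T(z-y)\rho_\theta(x-a(y)).
\end{equation}
Let $Y$ have law $G^\varepsilon$, let $N$ be independent of $Y$ with density $\rho_\theta$, and let $X=a(Y)+N$. These variables are square integrable, and $E|N|^2=2n\varepsilon\theta$. By \eqref{eq:Gv} and \eqref{eq:bridge}, $(X,Y)$ has the density
\[
\frac{e^{-\tau g(y)}\rho_t(x-y)\rho_{T-t}(z-x)}{v(z,T)} .
\]
Integrating in $y$, the density of $X$ is $v(x,t)\rho_{T-t}(z-x)/v(z,T)$, so by Lemma~\ref{lem:sigma} the class $[X]$ has law $\sigma^\varepsilon(x,t)\,dx$. The conditional density of $Y$ given $X=x$ is $e^{-\tau g(y)}\rho_t(x-y)/v(x,t)$. Hence, with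
\[
A=\frac{X-Y}t,\qquad W=Du^\varepsilon(X,t),
\]
formula \eqref{eq:v} says that $W=E[A\,|\,X]$. By \eqref{eq:mu} and \eqref{eq:Phi}, the two integrals in (i) are the time averages of $E\varphi([X],W,t)$ and of $E\varphi([a(Y)],\frac{z-Y}T,t)$.

The positions differ by $N$, and $E|N|^2\le\frac{n\varepsilon T}2$ because $\theta\le\frac T4$. The difficulty lies in the momenta: $W$ is a function of the current position, an average over all lines passing near $X$, whereas $\frac{z-Y}T$ belongs to one line. They are close because for $t<T$ distinct lines ending at $z$ are at distinct points of $\mathbb{R}^n$, so $X$ almost determines $Y$. Indeed $a^{-1}(X)=Y+\frac T{T-t}N$. We have $W-A=\frac1t\big(Y-E[Y|X]\big)$, and $E[Y|X]$ is the best $L^2$ approximation of $Y$ by a function of $X$. Therefore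
\[
E|W-A|^2\le\frac{E|Y-a^{-1}(X)|^2}{t^2}=\frac{T^2E|N|^2}{t^2(T-t)^2}=\frac{2n\varepsilon T}{t(T-t)} .
\]
Moreover $A-\frac{z-Y}T=\frac Nt$, so $E|A-\frac{z-Y}T|^2=\frac{2n\varepsilon(T-t)}{tT}$. By the Lipschitz bound and the Cauchy--Schwarz inequality,
\[
\Big|E\varphi([X],W,t)-E\varphi\big([a(Y)],\tfrac{z-Y}T,t\big)\Big|\le\kappa\Big(\sqrt{\tfrac{n\varepsilon T}2}+\sqrt{\tfrac{2n\varepsilon T}{t(T-t)}}+\sqrt{\tfrac{2n\varepsilon(T-t)}{tT}}\Big).
\]
The bound degenerates as $t\to T$, where the lines merge, and as $t\to0$, but it is integrable. The substitution $t=T\sin^2\vartheta$ gives $\int_0^T\frac{dt}{\sqrt{t(T-t)}}=\pi$ and $\int_0^T\sqrt{\frac{T-t}t}\,dt=\frac{\pi T}2$. So the time averages of the last two terms are $\pi\sqrt{2n\varepsilon/T}$ and $\frac\pi2\sqrt{2n\varepsilon/T}$, which proves (i).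
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
Suppose $G^\varepsilon\to G$, and let $\varphi$ be bounded and Lipschitz. The function $y\mapsto\int\varphi\,dM_y$ is bounded and, by dominated convergence, continuous. So $\iint\varphi\,dM_y\,dG^\varepsilon\to\iint\varphi\,dM_y\,dG$, and (i) gives $\mu^{\varepsilon,z}\to\int M_y\,dG(y)$.

Conversely, suppose $\mu^{\varepsilon,z}\to\mu$. The momentum on a line determines its starting point, $y=z-Tp$. For $\psi$ bounded and Lipschitz on $\mathbb{R}^n$ take $\varphi(x,p,t)=\psi(z-Tp)$. Then $\int\varphi\,dM_y=\psi(y)$, and (i) gives $\int\psi\,dG^\varepsilon\to\int\psi(z-Tp)\,d\mu$. Hence $G^\varepsilon$ converges weakly to the image of $\mu$ under $(x,p,t)\mapsto z-Tp$.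
\end{proof}

\section{Convergence and oscillation of the Gibbs measure}\label{sec:cases}

By Theorem~\ref{thm:B}(ii), part (iii) is a statement about $G^\varepsilon$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)(a)]
If $\mathcal{M}=\{y\}$, Lemma~\ref{lem:conc}(iii) with $N=1$ gives $G^\varepsilon\to\delta_y$. Let $u(\cdot,T)$ be differentiable at $z$ and let $y\in\mathcal{M}$. By Lemma~\ref{lem:hopflax}, the function $x\mapsto\frac{|x-y|^2}{2T}+g(y)-u(x,T)$ is nonnegative and vanishes at $z$. Its gradient at $z$ is therefore $0$, that is, $Du(z,T)=\frac{z-y}T$, which determines $y$. Since $u(\cdot,T)$ is Lipschitz, it is differentiable almost everywhere by Rademacher's theorem.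
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)(b)]
This is Laplace's method for a $C^2$ phase. Choose $r>0$ such that the balls $B_r(y_i)$ are disjoint and $\Phi(y_i+w)-m\ge c|w|^2$ for $|w|<r$; this is possible by Taylor's formula, since $D\Phi(y_i)=0$ and $D^2\Phi$ is continuous and positive definite at $y_i$. For fixed $w\in\mathbb{R}^n$, $\tau\big(\Phi(y_i+\tau^{-1/2}w)-m\big)\to\frac12D^2\Phi(y_i)w\cdot w$. By dominated convergence with majorant $e^{-c|w|^2}$,
\[
\tau^{n/2}\int_{B_r(y_i)}e^{-\tau(\Phi-m)}\,dy=\int_{|w|<r\sqrt\tau}e^{-\tau(\Phi(y_i+\tau^{-1/2}w)-m)}\,dw\ \to\ \frac{(2\pi)^{n/2}}{\sqrt{\det D^2\Phi(y_i)}} .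
\]
By Lemma~\ref{lem:conc}(ii), $\tau^{n/2}Z_\tau$ tends to the sum of these limits, so $G^\varepsilon(B_r(y_i))\to w_i$. Apply Lemma~\ref{lem:conc}(iii) with $E_i=B_r(y_i)$ for $i\ge2$ and $E_1$ the complement of their union to get $G^\varepsilon\to\sum_iw_i\delta_{y_i}$.
\end{proof}

For analytic $g$ the minimizers may be degenerate and, if $n\ge2$, need not be isolated, so no direct rescaling is available. We use instead the following known theorem on the asymptotics of Laplace integrals; see the chapter of \cite{AGV} on asymptotics of integrals via resolution of singularities, and also \cite{Malgrange}. For bounded $\psi$ put $J_\psi(\tau)=\int_{\mathbb{R}^n}e^{-\tau(\Phi-m)}\psi\,dy$. \emph{If $\Phi$ is real analytic, every $y_0\in\mathcal{M}$ has a neighborhood $O$ such that for all $\psi\in C_c^\infty(O)$ there is an asymptotic expansion}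
\begin{equation}\label{eq:expansion}
J_\psi(\tau)\sim\sum_\alpha\sum_{k=0}^{n-1}a_{\alpha,k}(\psi)\,\tau^{-\alpha}(\log\tau)^k\qquad(\tau\to\infty),
\end{equation}
\emph{where $\alpha$ runs over finitely many arithmetic progressions of positive rational numbers that do not depend on $\psi$.} The meaning of \eqref{eq:expansion} is that for every $\beta>0$ the difference between $J_\psi$ and the finite sum of the terms with $\alpha\le\beta$ is $o(\tau^{-\beta})$. What matters for us is that the ratio of two different functions $\tau^{-\alpha}(\log\tau)^k$ tends to $0$ or to $\infty$, which excludes oscillation.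

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)(c)]
Cover the compact set $\mathcal{M}$ by neighborhoods $O_1,\dots,O_N$ as above, and choose $\chi_i\in C_c^\infty(O_i)$ with $\sum_i\chi_i=1$ near $\mathcal{M}$. For $\psi\in C_c^\infty(\mathbb{R}^n)$ we have $J_\psi=\sum_iJ_{\psi\chi_i}+O(e^{-c\tau})$ by Lemma~\ref{lem:conc}(ii). So \eqref{eq:expansion} holds for all $\psi\in C_c^\infty(\mathbb{R}^n)$, with the union of the progressions.

Fix $\psi_0\in C_c^\infty(\mathbb{R}^n)$ with $\psi_0\ge0$ and $\psi_0=1$ on an open set $U\supset\mathcal{M}$. By Lemma~\ref{lem:conc}, $Z_\tau=J_{\psi_0}+O(e^{-c\tau})$ and $Z_\tau\ge c_1\tau^{-n/2}$. So $J_{\psi_0}$ is not $o(\tau^{-n/2})$, some coefficient with $\alpha\le\frac n2$ is nonzero, and the expansion has a leading term: $Z_\tau\sim J_{\psi_0}\sim c_0\tau^{-\alpha_0}(\log\tau)^{k_0}$ with $c_0>0$. For any $\psi\in C_c^\infty(\mathbb{R}^n)$ we have $|J_\psi|\le\|\psi\|_{L^\infty}Z_\tau$. Hence the expansion of $J_\psi$ contains no nonzero term of larger order than $\tau^{-\alpha_0}(\log\tau)^{k_0}$,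 and
\[
\int\psi\,dG^\varepsilon=\frac{J_\psi(\tau)}{Z_\tau}\to\frac{a_{\alpha_0,k_0}(\psi)}{c_0} .
\]
By Lemma~\ref{lem:conc}(ii) with $U$ a large ball, the measures $G^\varepsilon$ are tight as $\varepsilon\to0$, so every sequence $\varepsilon_j\to0$ has a subsequence along which $G^{\varepsilon_j}$ converges weakly. All such limits agree on $C_c^\infty(\mathbb{R}^n)$, hence coincide, and $G^\varepsilon$ converges.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(iv)]
Take $g(x)=\frac1Tg_1(x_1-z_1)$ and write $y=(y_1,y')$. Then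
\[
T\Phi(y)=\Phi_1(y_1-z_1)+\tfrac12|y'-z'|^2 ,
\]
so $\mathcal{M}=\{y_+,y_-\}$ by Lemma~\ref{lem:Phi1}. The density $e^{-\Phi/(2\varepsilon)}$ factorizes, and under $G^\varepsilon$ the variable $y_1-z_1$ has law $G_1^{\varepsilon T}$. Hence $G^\varepsilon(\{y_1>z_1\})=\lambda_{\varepsilon T}$. Let $\varphi$ be bounded and Lipschitz. Part (i) and Lemma~\ref{lem:conc}(iii) with $f(y)=\int\varphi\,dM_y$ give
\begin{equation}\label{eq:segment}
\int\varphi\,d\mu^{\varepsilon,z}-\lambda_{\varepsilon T}\int\varphi\,dM_{y_+}-(1-\lambda_{\varepsilon T})\int\varphi\,dM_{y_-}\to0 .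
\end{equation}
If $\mu^{\varepsilon_j,z}\to\mu$, pass to a subsequence with $\lambda_{\varepsilon_jT}\to\lambda$; then $\mu=\lambda M_{y_+}+(1-\lambda)M_{y_-}$ by \eqref{eq:segment}. Conversely, by \eqref{eq:segment} it suffices to show that every $\lambda\in[0,1]$ is a limit point of $\lambda_\varepsilon$ as $\varepsilon\to0$. For $\lambda=0$ and $\lambda=1$ this is Proposition~\ref{prop:osc}. For $\lambda\in(0,1)$ and large $j$ we have $\lambda_{\varepsilon_j'}<\lambda<\lambda_{\varepsilon_j}$, so by continuity $\lambda_\varepsilon=\lambda$ for some $\varepsilon$ between $\varepsilon_j$ and $\varepsilon_j'$, and these $\varepsilon$ tend to $0$.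
\end{proof}

\section{General convex Hamiltonians}\label{sec:general}

Let now $H$ be as in Theorem~\ref{thm:C}. No explicit formula is available. The plan is to pass to the limit in \eqref{eq:weak} and \eqref{eq:rep}, to decompose the limiting flow of mass into curves, and to show that the average action of these curves is at most $u(z,T)$. Since no curve has action below $u(z,T)$, almost all of them are minimizing.

As a supremum of continuous functions, $L$ is lower semicontinuous, hence Borel, and $L(x,q)\ge-H(x,0)\ge-K_0$ with $K_0=\max_x|H(x,0)|$. So $\mathcal{A}(\gamma)\in(-\infty,+\infty]$ is well defined for Lipschitz $\gamma$. The value $+\infty$ can occur: for $n=1$ the Hamiltonian $H(x,p)=p$ is convex and satisfies \eqref{eq:A1}, and its Lagrangian is $0$ at $q=1$ and $+\infty$ elsewhere.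

\begin{lemma}\label{lem:upper}
If $\gamma:[0,T]\to\mathbb{T}^n$ is Lipschitz and $\gamma(T)=z$, then $u(z,T)\le\mathcal{A}(\gamma)$.
\end{lemma}

\begin{proof}
One would like to differentiate $u(\gamma(t),t)$, but $u$ may fail to be differentiable along $\gamma$, so we mollify. A viscosity solution satisfies the equation at each point of differentiability, and $u$ is Lipschitz, so $u_t+H(x,Du)=0$ almost everywhere. Let $\omega_\delta\ge0$ be a smooth mollifier in $(x,t)$ supported in the ball of radius $\delta$, and $u_\delta=u*\omega_\delta$ on $\mathbb{T}^n\times[\delta,\infty)$. Let $C_1=\max\{|D_xH(x,p)|:x\in\mathbb{T}^n,\ |p|\le C_0\}$. By Jensen's inequality, which uses the convexity of $H(x,\cdot)$,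
\[
H(x,Du_\delta(x,t))\le\iint H(x,Du(y,s))\,\omega_\delta(x-y,t-s)\,dy\,ds\le-\partial_tu_\delta(x,t)+C_1\delta ,
\]
where the last step uses $H(x,Du(y,s))\le H(y,Du(y,s))+C_1\delta=-u_t(y,s)+C_1\delta$ for $|x-y|\le\delta$. By the definition of $L$, for almost every $t\in[\delta,T]$,
\[
\frac d{dt}u_\delta(\gamma(t),t)=\partial_tu_\delta+Du_\delta\cdot\dot\gamma\le Du_\delta\cdot\dot\gamma-H(\gamma,Du_\delta)+C_1\delta\le L(\gamma,\dot\gamma)+C_1\delta .
\]
Integrating over $[\delta,T]$ and using $L\ge-K_0$ on $[0,\delta]$,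
\[
u_\delta(z,T)-u_\delta(\gamma(\delta),\delta)\le\int_0^TL(\gamma,\dot\gamma)\,dt+K_0\delta+C_1T\delta .
\]
Since $|u_\delta-u|\le C\delta$, letting $\delta\to0$ gives the claim.
\end{proof}

We recall the superposition principle \cite[Theorem 8.2.1]{AGS}. \emph{Let $t\mapsto\tilde\sigma_t$, $t\in[0,T]$, be a weakly continuous curve of probability measures on $\mathbb{R}^d$, and let $\tilde b$ be a bounded Borel vector field with $\int_0^T\!\int(\psi_t+\tilde b\cdot D\psi)\,d\tilde\sigma_t\,dt=0$ for all $\psi\in C_c^\infty(\mathbb{R}^d\times(0,T))$. Then there is a probability measure $\tilde\eta$ on $C([0,T];\mathbb{R}^d)$, concentrated on absolutely continuous curves with $\dot{\tilde\gamma}(t)=\tilde b(\tilde\gamma(t),t)$ for almost every $t$, such that $\tilde\gamma(t)$ has law $\tilde\sigma_t$ under $\tilde\eta$ for every $t\in[0,T]$.} No regularity of $\tilde b$ is required, which is what we need: the limiting velocity field is only measurable.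

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mu^{\varepsilon_j,z}\to\mu$, and let $B=\max\{|D_pH(x,p)|:x\in\mathbb{T}^n,\ |p|\le C_0\}$.

\emph{Step 1: the limit equation.} Write $\sigma^\varepsilon_t$ for the measure $\sigma^\varepsilon(x,t)\,dx$ if $t<T$, and $\sigma^\varepsilon_T=\delta_z$. For $\zeta\in C^\infty(\mathbb{T}^n)$, subtracting \eqref{eq:weak} at two times $s,s'$ gives
\[
\Big|\int\zeta\,d\sigma^\varepsilon_{s'}-\int\zeta\,d\sigma^\varepsilon_s\Big|\le\big(B\|D\zeta\|_{L^\infty}+\|\Delta\zeta\|_{L^\infty}\big)|s'-s|,\qquad s,s'\in[0,T].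
\]
Apply the Arzel\`a--Ascoli theorem to the countably many functions $\zeta=\cos(2\pi k\cdot x)$, $\sin(2\pi k\cdot x)$, $k\in\mathbb{Z}^n$, and take a diagonal subsequence. The span of these $\zeta$ is dense in $C(\mathbb{T}^n)$. Hence along the subsequence $\sigma^{\varepsilon_j}_t$ converges weakly for every $t\in[0,T]$ to a probability measure $\sigma_t$, the curve $t\mapsto\sigma_t$ is weakly continuous, and $\sigma_T=\delta_z$. By dominated convergence in $t$, the $(x,t)$-marginal of $\mu$ is $\frac1T\sigma_t(dx)\,dt$.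

By the disintegration theorem on the compact space $\mathcal{K}$, there is a Borel family of probability measures $\nu_{x,t}$ on $\{|p|\le C_0\}$ with $\mu=\frac1T\nu_{x,t}(dp)\,\sigma_t(dx)\,dt$. Define the mean velocity
\[
b(x,t)=\int D_pH(x,p)\,\nu_{x,t}(dp),
\]
a Borel field with $|b|\le B$. For $\varphi\in C_c^\infty(\mathbb{T}^n\times(0,T))$, \eqref{eq:weak} with $s=0$ reads $\int(\varphi_t+D_pH(x,p)\cdot D\varphi-\varepsilon\Delta\varphi)\,d\mu^{\varepsilon,z}=0$. The integrands here and in \eqref{eq:rep} are continuous functions of $(x,p,t)$, and $u^\varepsilon(z,T)\to u(z,T)$. In the limit,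
\begin{gather}
\int_0^T\!\!\int_{\mathbb{T}^n}(\varphi_t+b\cdot D\varphi)\,d\sigma_t\,dt=0,\label{eq:cont}\\
u(z,T)=\int g\,d\sigma_0+\int_0^T\!\!\int_{\mathbb{T}^n}\!\int\big(D_pH(x,p)\cdot p-H(x,p)\big)\,\nu_{x,t}(dp)\,\sigma_t(dx)\,dt.\label{eq:replim}
\end{gather}

\emph{Step 2: decomposition into curves.} To apply the superposition principle we embed the torus in $\mathbb{R}^{2n}$ by $\iota(x)=(\cos2\pi x_i,\sin2\pi x_i)_{i=1}^n$. Let $\tilde\sigma_t$ be the image of $\sigma_t$ under $\iota$, and let $\tilde b(\iota(x),t)=D\iota(x)b(x,t)$, with $\tilde b=0$ off $\iota(\mathbb{T}^n)$. For $\psi\in C_c^\infty(\mathbb{R}^{2n}\times(0,T))$, equation \eqref{eq:cont} with $\varphi(x,t)=\psi(\iota(x),t)$ and the chain rule give the hypothesis of the principle. Let $\tilde\eta$ be the resulting measure. Almost every $\tilde\gamma$ lies in the closed set $\iota(\mathbb{T}^n)$ at time $T$ and at all rational times, hence at all times. The inverse $\iota^{-1}$ extends smoothly to a neighborhood of $\iota(\mathbb{T}^n)$ (take the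 argument in each plane), so $\gamma=\iota^{-1}\circ\tilde\gamma$ is absolutely continuous. From $D\iota(\gamma)\dot\gamma=\dot{\tilde\gamma}=D\iota(\gamma)b(\gamma,t)$ and the injectivity of $D\iota$ we get $\dot\gamma(t)=b(\gamma(t),t)$ for almost every $t$, and $\gamma$ is Lipschitz because $|b|\le B$. Let $\eta$ be the law of $\gamma$. Under $\eta$, $\gamma(t)$ has law $\sigma_t$ for every $t$. In particular $\gamma(T)=z$ almost surely, and the $(x,t)$-marginal of $\mu$ has the form stated in (i).

\emph{Step 3: the curves are minimizing.} By convexity, $H(x,p')\ge H(x,p)+D_pH(x,p)\cdot(p'-p)$, that is,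
\[
D_pH(x,p)\cdot p-H(x,p)\ge D_pH(x,p)\cdot p'-H(x,p')\qquad\text{for all }p,p'.
\]
Integrating against $\nu_{x,t}(dp)$ and taking the supremum over $p'$,
\begin{equation}\label{eq:jensen}
\int\big(D_pH(x,p)\cdot p-H(x,p)\big)\,\nu_{x,t}(dp)\ge L(x,b(x,t)).
\end{equation}
The left side is bounded, so $(x,t)\mapsto L(x,b(x,t))$ is a bounded Borel function. By \eqref{eq:replim}, \eqref{eq:jensen}, Fubini's theorem and Lemma~\ref{lem:upper},
\[
u(z,T)\ge\int g\,d\sigma_0+\int_0^T\!\!\int_{\mathbb{T}^n}L(x,b)\,d\sigma_t\,dt=\int\mathcal{A}(\gamma)\,d\eta(\gamma)\ge u(z,T).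
\]
Both inequalities are equalities. Hence $\mathcal{A}(\gamma)=u(z,T)$ for $\eta$-almost every $\gamma$, which proves (i), and \eqref{eq:jensen} is an equality for $\sigma_t(dx)\,dt$-almost every $(x,t)$.

\emph{Step 4: the momentum.} Let $H$ be strictly convex in $p$, and fix $(x,t)$ with equality in \eqref{eq:jensen}. To exploit the equality we need the supremum defining $L(x,b)$ to be attained, that is, $b=b(x,t)$ must lie in the range of $D_pH(x,\cdot)$. Since $H(x,\cdot)$ is finite, differentiable and strictly convex on $\mathbb{R}^n$, the map $D_pH(x,\cdot)$ is a homeomorphism of $\mathbb{R}^n$ onto the open convex set $O_x$, the interior of $\{q:L(x,q)<\infty\}$ \cite[Theorem 26.5]{Rockafellar}. The vector $b$ is the barycenter of a probability measure on the compact set $D_pH(x,\{|p|\le C_0\})\subset O_x$. It lies in the convex hull of this set, which is compact and contained in $O_x$. So $b=D_pH(x,p_0)$ with $p_0=P(x,b)$. The concave function $p'\mapsto p'\cdot b-H(x,p')$ has a critical point at $p_0$, so $L(x,b)=p_0\cdot b-H(x,p_0)$.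 Equality in \eqref{eq:jensen} now reads
\[
\int\big[H(x,p_0)-H(x,p)-D_pH(x,p)\cdot(p_0-p)\big]\,\nu_{x,t}(dp)=0 .
\]
By strict convexity the integrand is positive for $p\ne p_0$, so $\nu_{x,t}=\delta_{p_0}$.

Let $\bar p(x,t)=\int p\,\nu_{x,t}(dp)$, a Borel function. We have shown that $\nu_{x,t}=\delta_{\bar p(x,t)}$ and $\bar p(x,t)=P(x,b(x,t))$ for $\sigma_t(dx)\,dt$-almost every $(x,t)$. By Fubini's theorem, for $\eta$-almost every $\gamma$ and almost every $t$ these relations hold at $(\gamma(t),t)$, and $b(\gamma(t),t)=\dot\gamma(t)$; thus $\bar p(\gamma(t),t)=P(\gamma(t),\dot\gamma(t))$. For continuous $\varphi$,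
\[
\int\varphi\,d\mu=\frac1T\int_0^T\!\!\int\varphi\big(\gamma(t),\bar p(\gamma(t),t),t\big)\,d\eta(\gamma)\,dt=\iint\varphi\,d\mu_\gamma\,d\eta(\gamma),
\]
which proves (ii). If $\Gamma=\{\gamma\}$, then $\eta=\delta_\gamma$ for every limit point, so every limit point equals $\mu_\gamma$. Since every sequence $\varepsilon_j\to0$ has a subsequence along which $\mu^{\varepsilon_j,z}$ converges, the whole family converges to $\mu_\gamma$.
\end{proof}

\begin{remark}
Strict convexity is used only in Step 4, to recover the momentum from the velocity. Without it this recovery is impossible in general: for $H(x,p)=p$ in dimension one every momentum has velocity $1$, and $P$ is not defined. For $H=\frac12|p|^2$ we have $P(x,q)=q$, and $\mu_{\gamma_y}=M_y$ for the lines $\gamma_y$ of Lemma~\ref{lem:hopflax}.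
\end{remark}

\begin{thebibliography}{9}

\bibitem{AGS}
Ambrosio, Gigli and Savar\'e, \emph{Gradient Flows}.

\bibitem{AGV}
Arnold, Gusein-Zade and Varchenko, \emph{Singularities of Differentiable Maps}, Vol.~II.

\bibitem{Malgrange}
Malgrange, \emph{Ann. Sci. ENS} (1974).

\bibitem{Rockafellar}
Rockafellar, \emph{Convex Analysis}.

\bibitem{Tran}
Hung Vinh Tran, \emph{Representation formulas and large time behavior for solutions to some nonconvex Hamilton-Jacobi equations}, arXiv:2505.01377 (2025).

\end{thebibliography}
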